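\title{Intersections of bisectors in complex hyperbolic space need not be balls}

\begin{abstract}
Given four points of complex hyperbolic $3$-space with linearly independent lifts, is the set of points equidistant from all four, when nonempty, an open $3$-ball? We show that it need not be. An explicit configuration has a nonempty and disconnected equidistant locus. For a symmetric three-parameter family of configurations we determine the locus completely: it is empty, one open $3$-ball, or two disjoint open $3$-balls. In every dimension $n\ge3$ and every degree $0\le k\le n-3$ there is a nonempty open set of configurations of $n+1$ points whose equidistant locus has nonzero reduced homology in degree $k$. The proofs identify the locus with a sublevel set of an explicit trigonometric function on an $n$-dimensional torus.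
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb C^{n,1}$ be $\mathbb C^{n+1}$ with the Hermitian form $\langle z,w\rangle=z_1\bar w_1+\dots+z_n\bar w_n-z_{n+1}\bar w_{n+1}$. A vector $\mathbf z$ is \emph{negative} if $\langle\mathbf z,\mathbf z\rangle<0$. Complex hyperbolic $n$-space $\mathbf H^n_{\mathbb C}$ is the open subset of projective space formed by the lines spanned by negative vectors, and a \emph{lift} of a point is a vector spanning its line. The distance function of the Bergman metric is given by
\begin{equation}\label{eq:dist}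
\cosh^2\Bigl(\frac{d(p,q)}2\Bigr)=\frac{\langle\mathbf p,\mathbf q\rangle\langle\mathbf q,\mathbf p\rangle}{\langle\mathbf p,\mathbf p\rangle\langle\mathbf q,\mathbf q\rangle}
\end{equation}
for any lifts $\mathbf p,\mathbf q$. The \emph{bisector} of two distinct points is $B(p,q)=\{z: d(z,p)=d(z,q)\}$. For distinct points $q_1,\dots,q_{n+1}$ we study the \emph{equidistant locus}
\[
E=B(q_1,q_2)\cap B(q_1,q_3)\cap\dots\cap B(q_1,q_{n+1}),
\]
the set of points of $\mathbf H^n_{\mathbb C}$ at the same distance from all $q_j$. It does not depend on which point plays the role of $q_1$.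

Bisectors are the walls of Dirichlet domains: for a discrete group $\Gamma$ of isometries, the set of points at least as close to $q$ as to every $\gamma q$ is bounded by pieces of the bisectors $B(q,\gamma q)$, and its lower-dimensional faces lie in intersections of such bisectors. One therefore wants to know the topology of these intersections.

In real hyperbolic space the answer is simple. On the hyperboloid $\langle\mathbf z,\mathbf z\rangle=-1$ the distance is determined by $-\langle\mathbf p,\mathbf q\rangle$, so a bisector is cut out by the linear equation $\langle\mathbf z,\mathbf p-\mathbf q\rangle=0$. In the projective model an intersection of bisectors is thus the intersection of an open ball with an affine subspace, which is empty or an open ball. For $n+1$ points with linearly independent lifts it is empty or a single point, the circumcenter. In the complex case, with $\langle\mathbf p,\mathbf p\rangle=\langle\mathbf q,\mathbf q\rangle$, the bisector is given by $|\langle\mathbf z,\mathbf p\rangle|=|\langle\mathbf z,\mathbf q\rangle|$. This is one real equation, and $n$ of them in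 real dimension $2n$ leave a set of dimension $n$. The analogy suggests that $E$ is empty or an open $n$-ball. This is true for $n=1$ (Example~\ref{ex:n1}) and for the symmetric triples in $\mathbf H^2_{\mathbb C}$ of Remark~\ref{rem:n2}. For $n=3$ the question is posed by Ma \cite{Ma}.

\begin{quote}
\textbf{Question.} Let $q_1,q_2,q_3,q_4\in\mathbf H^3_{\mathbb C}$ have linearly independent lifts, and assume that $E=B(q_1,q_2)\cap B(q_1,q_3)\cap B(q_1,q_4)$ is nonempty. Is $E$ a $3$-ball?
\end{quote}

We read ``$3$-ball'' as follows: $E$, as a subset of $\mathbf H^3_{\mathbb C}$ without ideal points, is homeomorphic to $\mathbb R^3$. The answer is no. We describe configurations by the \emph{Gram matrix} $G_{jk}=\langle\mathbf q_k,\mathbf q_j\rangle$ of their lifts.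

\begin{theorem}\label{thm:example}
There are points $q_1,q_2,q_3,q_4\in\mathbf H^3_{\mathbb C}$ having lifts with Gram matrix
\[
G=\begin{pmatrix}-1&-3&-\tfrac52&-\tfrac52\\[2pt]-3&-1&-\tfrac52&-\tfrac52\\[2pt]-\tfrac52&-\tfrac52&-1&-5\\[2pt]-\tfrac52&-\tfrac52&-5&-1\end{pmatrix}.
\]
For such points the lifts are linearly independent, and $E$ is nonempty and disconnected. In particular $E$ is not a $3$-ball.
\end{theorem}

This matrix belongs to a family for which $E$ can be determined. For $a,b,g>0$ put
\begin{equation}\label{eq:family}
G(a,b,g)=\begin{pmatrix}-1&-1-2a&-g&-g\\-1-2a&-1&-g&-g\\-g&-g&-1&-1-2b\\-g&-g&-1-2b&-1\end{pmatrix},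
\end{equation}
and, here and throughout,
\begin{equation}\label{eq:Dg0}
D=g^2-(1+a)(1+b),\qquad g_0=1+\frac{a+b}2 .
\end{equation}
Exchanging the pairs $\{q_1,q_2\}$ and $\{q_3,q_4\}$ exchanges $a$ and $b$, so we may assume $a\le b$.

\begin{theorem}\label{thm:family}
Let $0<a\le b$, $g>0$ and $D>0$. Then $G(a,b,g)$ is the Gram matrix of linearly independent lifts of four points of $\mathbf H^3_{\mathbb C}$, and their equidistant locus $E$ is
\begin{enumerate}
\item[(1)] an open $3$-ball if $g>g_0$;
\item[(2)] a disjoint union of two open $3$-balls if $g\le g_0$, $b<3a$ and $D>a(b-2a)$;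
\item[(3)] empty in all other cases.
\end{enumerate}
\end{theorem}

The matrix of Theorem~\ref{thm:example} is $G(1,2,\frac52)$. There $g=g_0$, $b<3a$ and $D=\frac14>0=a(b-2a)$, so the locus consists of exactly two open $3$-balls. The failure is not confined to symmetric configurations, to dimension $3$, or to connectedness.

\begin{theorem}\label{thm:general}
Let $n\ge3$ and $0\le k\le n-3$. There is a nonempty open set of $(n+1)$-tuples of points of $\mathbf H^n_{\mathbb C}$ with linearly independent lifts for which $E$ is nonempty and $\widetilde H_k(E;\mathbb Z)\ne0$. In particular $E$ is not contractible, hence not a ball. For $k=0$, $E$ is disconnected.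
\end{theorem}

Section~\ref{sec:torus} identifies $E$ with a sublevel set $\{f<0\}$ on an $n$-torus, and Section~\ref{sec:clusters} computes $f$ when the points form two symmetric clusters. The mechanism is a saddle point of $f$ at level $0$, at the point of the torus that represents the real circumcenter; Section~\ref{sec:example} shows it on the matrix of Theorem~\ref{thm:example}. Sections~\ref{sec:family} and~\ref{sec:general} prove Theorems~\ref{thm:family} and~\ref{thm:general}.

\section{The equidistant locus as a sublevel set on a torus}\label{sec:torus}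

Call a lift $\mathbf q$ \emph{normalized} if $\langle\mathbf q,\mathbf q\rangle=-1$. We first recall how a matrix produces a configuration. Let $J=\operatorname{diag}(1,\dots,1,-1)$, so that $\langle z,w\rangle=w^*Jz$. By Sylvester's law of inertia, a Hermitian matrix $G$ of size $n+1$ with $n$ positive eigenvalues and one negative eigenvalue, that is, of signature $(n,1)$, can be written $G=A^*JA$ with $A$ invertible, and with $A$ real if $G$ is real. The columns $\mathbf q_k$ of $A$ form a basis with $\langle\mathbf q_k,\mathbf q_j\rangle=G_{jk}$. If the diagonal entries of $G$ equal $-1$, the $\mathbf q_k$ are normalized lifts of $n+1$ points of $\mathbf H^n_{\mathbb C}$. Conversely, $n+1$ vectors form a matrix $A$ with Gram matrix $A^*JA$, so they are linearly independent exactly when their Gram matrix is invertible.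

The equations of $E$ involve $\mathbf z$ only through the products $\langle\mathbf z,\mathbf q_j\rangle$, so we take these as coordinates. The equations then describe a torus, and the whole geometry passes into the inequality $\langle\mathbf z,\mathbf z\rangle<0$. Let $\mathbb T$ be the unit circle in $\mathbb C$ and let $T=\mathbb T^{n+1}/\mathbb T$ be the quotient by the diagonal action. The ratios $u_j/u_{n+1}$ identify $T$ with the torus $\mathbb T^n$.

\begin{lemma}\label{lem:torus}
Let $q_1,\dots,q_{n+1}\in\mathbf H^n_{\mathbb C}$ have linearly independent normalized lifts with Gram matrix $G$, and define $f\colon T\to\mathbb R$ by $f([u])=u^*G^{-1}u$. Then $E$ is homeomorphic to $\{f<0\}\subset T$.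
\end{lemma}

\begin{proof}
Consider the linear map $L(\mathbf z)=(\langle\mathbf z,\mathbf q_j\rangle)_{j}$. The lifts form a basis, and for $\mathbf z=\sum_kc_k\mathbf q_k$ we have $u=L(\mathbf z)=Gc$. Since $G$ is invertible, $L$ is an isomorphism, and
\[
\langle\mathbf z,\mathbf z\rangle=\sum_j\bar c_j\langle\mathbf z,\mathbf q_j\rangle=c^*u=u^*G^{-1}u .
\]
By \eqref{eq:dist}, a negative line lies in $E$ if and only if $|u_1|=\dots=|u_{n+1}|$. So the homeomorphism of projective space induced by $L$ maps $E$ onto the set of lines $[u]$ with $|u_1|=\dots=|u_{n+1}|$ and $u^*G^{-1}u<0$. On such a line the common modulus is nonzero because $u\ne0$, so the line has a representative in $\mathbb T^{n+1}$, unique up to a unit scalar. The natural map from $T$ to projective space is a continuous injection of a compact space into a Hausdorff space, hence a homeomorphism onto its image, and it carries $\{f<0\}$ onto the set just described.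
\end{proof}

Linear independence is what makes $u$ determine $\mathbf z$. It also shows that $E$ is an open subset of an $n$-torus, so a nonempty $E$ is always an $n$-manifold, and the Question concerns its global shape only. We write $f(u)$ for $f([u])$.

\begin{example}\label{ex:n1}
Let $n=1$. After multiplying one lift by a unit scalar, $G_{12}=G_{21}=-g$ with $g=\cosh(d(q_1,q_2)/2)>1$. Then $G^{-1}=\frac1{g^2-1}\begin{pmatrix}1&-g\\-g&1\end{pmatrix}$, and $f(e^{i\theta},1)=2(1-g\cos\theta)/(g^2-1)$. The set $\{f<0\}$ is the arc $\cos\theta>1/g$, an open $1$-ball centered at $[(1,1)]$.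
\end{example}

The center of this arc has an analogue whenever $G$ is real with negative entries, as in all our examples. Let $\mathbf 1=(1,\dots,1)$. Since $f(\bar u)=f(u)$, the function $f(e^{i\theta_1},\dots,e^{i\theta_{n+1}})$ is even in $\theta$, so $[\mathbf 1]$ is a critical point of $f$. It has a geometric meaning. Take the lifts in $\mathbb R^{n+1}$, so that the $q_j$ lie in the copy of real hyperbolic space formed by the real negative lines. By the Cauchy--Schwarz inequality, two real negative vectors have negative product if their last coordinates have the same sign, and positive product otherwise. Hence the last coordinates of the $\mathbf q_j$ have one sign, and for a real negative $\mathbf z$ the numbers $\langle\mathbf z,\mathbf q_j\rangle$ have one sign. So $[\mathbf 1]$ is the only point of $T$ that can represent a real point of $E$, and $f(\mathbf 1)<0$ says exactly that the $q_j$ have a real circumcenter. If $[\mathbf 1]$ is a saddle rather than a minimum, then $f$ can be negative near $[\mathbf 1]$ while $f(\mathbf 1)\ge0$: the real circumcenter has left the space, but complex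 equidistant points remain around the place it occupied. We now look for matrices with this behavior.

\section{Two symmetric clusters}\label{sec:clusters}

To make $f$ computable we split the points into two clusters and take $G$ invariant under permutations inside each cluster. Then $f$ depends only on the sums of the coordinates of $u$ over the two clusters.

Let $m,\ell\ge2$, $n=m+\ell-1$ and $a,b,g>0$. Let $G$ be the symmetric matrix of size $n+1$ with diagonal entries $-1$ and, for $j\neq k$,
\begin{equation}\label{eq:block}
G_{jk}=\begin{cases}-1-\frac{m}{m-1}\,a&\text{if } j,k\le m,\\[2pt]-1-\frac{\ell}{\ell-1}\,b&\text{if } j,k>m,\\[2pt]-g&\text{otherwise.}\end{cases}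
\end{equation}
For $m=\ell=2$ this is the matrix \eqref{eq:family}. For $u\in\mathbb T^{n+1}$ put
\[
U=u_1+\dots+u_m,\quad V=u_{m+1}+\dots+u_{n+1},\quad X=\frac{|U|}m,\quad Y=\frac{|V|}\ell .
\]
The numbers $X,Y\in[0,1]$ measure how well the phases agree inside each cluster: $X=1$ if and only if $u_1=\dots=u_m$. Finally let
\begin{align}
P(X,Y)&=(1+b)X^2+(1+a)Y^2-2gXY,\notag\\
F(X,Y)&=\frac{(m-1)(1-X^2)}a+\frac{(\ell-1)(1-Y^2)}b+\frac{P(X,Y)}D .\label{eq:F}
\end{align}

\begin{lemma}\label{lem:block}
If $D>0$, then $G$ has signature $(n,1)$, and
\begin{equation}\label{eq:f}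
f(u)=F(X,Y)+\frac{2g}D\Bigl(XY-\frac{\operatorname{Re}(U\bar V)}{m\ell}\Bigr).
\end{equation}
In particular $f(u)\ge F(X,Y)$, with equality if $U\bar V$ is real and nonnegative.
\end{lemma}

\begin{proof}
We use the standard inner product on $\mathbb C^{n+1}$. Let $Z_1$ and $Z_2$ be the spaces of vectors with coordinate sum zero supported in the first $m$ and in the last $\ell$ coordinates, and let $w_1=m^{-1/2}(1,\dots,1,0,\dots,0)$ and $w_2=\ell^{-1/2}(0,\dots,0,1,\dots,1)$. Then $Z_1$, $Z_2$ and the plane $\Pi$ spanned by $w_1,w_2$ form an orthogonal decomposition. With $\lambda=\frac m{m-1}a$, the first diagonal block of $G$ is $\lambda I$ plus the matrix with all entries $-1-\lambda$, and the off-diagonal blocks have all entries $-g$. Matrices with constant entries kill vectors of sum zero, so $G$ acts on $Z_1$ as the scalar $\lambda>0$, and on $Z_2$ as the scalar $\frac\ell{\ell-1}b>0$. The row sums of the first block are $\lambda-m(1+\lambda)=-m(1+a)$, and those of the last block are $-\ell(1+b)$. So $G$ preserves $\Pi$, where its matrix and the inverse are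
\[
M=-\begin{pmatrix}m(1+a)&g\sqrt{m\ell}\\g\sqrt{m\ell}&\ell(1+b)\end{pmatrix},\qquad M^{-1}=\frac1{m\ell D}\begin{pmatrix}\ell(1+b)&-g\sqrt{m\ell}\\-g\sqrt{m\ell}&m(1+a)\end{pmatrix},
\]
since $\det M=-m\ell D$. A negative determinant means one eigenvalue of each sign, so $G$ has $(m-1)+(\ell-1)+1=n$ positive eigenvalues and one negative eigenvalue.

The coordinates of $u$ in $\Pi$ are $U/\sqrt m$ and $V/\sqrt\ell$. The component of $u$ in $Z_1$ has squared norm $m-|U|^2/m=m(1-X^2)$ and contributes $m(1-X^2)/\lambda=(m-1)(1-X^2)/a$ to $u^*G^{-1}u$. In the same way $Z_2$ contributes $(\ell-1)(1-Y^2)/b$. The plane $\Pi$ contributes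
\[
\frac1{m\ell D}\Bigl[\ell(1+b)\,mX^2+m(1+a)\,\ell Y^2-2g\operatorname{Re}(U\bar V)\Bigr].
\]
Adding and subtracting $2gXY/D$ gives \eqref{eq:f}. The last claim holds because $\operatorname{Re}(U\bar V)\le|U||V|=m\ell XY$.
\end{proof}

The parameters are distances. Let $\mathbf c_1=\mathbf q_1+\dots+\mathbf q_m$ and $\mathbf c_2=\mathbf q_{m+1}+\dots+\mathbf q_{n+1}$. The row sums give $\langle\mathbf c_1,\mathbf q_j\rangle=-m(1+a)$ for $j\le m$, hence $\langle\mathbf c_1,\mathbf c_1\rangle=-m^2(1+a)$; also $\langle\mathbf c_2,\mathbf c_2\rangle=-\ell^2(1+b)$ and $\langle\mathbf c_1,\mathbf c_2\rangle=-m\ell g$. By \eqref{eq:dist}, the points of the first cluster lie at distance $r_1$ from the center $c_1$, those of the second at distance $r_2$ from $c_2$, and the centers are at distance $\delta$, where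
\[
a=\sinh^2\frac{r_1}2,\qquad b=\sinh^2\frac{r_2}2,\qquad g=\cosh\frac{r_1}2\cosh\frac{r_2}2\cosh\frac\delta2 .
\]
Thus $a\le b$ says that the first cluster is the smaller one, $D>0$ says that $\delta>0$, and decreasing $g$ moves the clusters toward each other.

Since $2g_0=(1+a)+(1+b)$, the form $P$ factors on the edges $X=1$ and $Y=1$ up to a term that vanishes at $g=g_0$:
\begin{align}
P(1,Y)&=(1-Y)\bigl(1+b-(1+a)Y\bigr)+2(g_0-g)Y,\label{eq:edgeX}\\
P(X,1)&=(1-X)\bigl(1+a-(1+b)X\bigr)+2(g_0-g)X.\label{eq:edgeY}
\end{align}
In particular $f(\mathbf 1)=2(g_0-g)/D$: the real circumcenter exists exactly when $g>g_0$. We also note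
\begin{equation}\label{eq:D0}
g_0^2-(1+a)(1+b)=\frac{(b-a)^2}4 .
\end{equation}
Formulas \eqref{eq:edgeX} and \eqref{eq:edgeY} show an asymmetry on which everything rests. Let $a<b$ and $g=g_0$. If the phases of the small cluster agree, then $P(1,Y)\ge0$ and $f\ge0$. If instead the phases of the large cluster agree and those of the small cluster are slightly spread, then $P(X,1)<0$ for $\frac{1+a}{1+b}<X<1$. This gain competes with the cost $(m-1)(1-X^2)/a$ in \eqref{eq:F}, and when the gain wins, $[\mathbf 1]$ is a saddle.

\section{The counterexample}\label{sec:example}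

Take $m=\ell=2$ and $(a,b,g)=(1,2,\frac52)$, so $D=\frac{25}4-6=\frac14$ and $g=g_0$. Lemma~\ref{lem:block} gives signature $(3,1)$ and
\begin{equation}\label{eq:fex}
\begin{split}
f&=(1-X^2)+\tfrac12(1-Y^2)+4\,(3X^2+2Y^2)-5\operatorname{Re}(U\bar V)\\
&=\tfrac32+11X^2+\tfrac{15}2Y^2-5\operatorname{Re}(U\bar V).
\end{split}
\end{equation}
To see the saddle, let
\begin{equation}\label{eq:coord}
u=\bigl(e^{i(\sigma+\alpha)},e^{i(\sigma-\alpha)},e^{i\beta},e^{-i\beta}\bigr),
\end{equation}
so that $U=2e^{i\sigma}\cos\alpha$ and $V=2\cos\beta$. Then
\[
f=\tfrac32+11\cos^2\alpha+\tfrac{15}2\cos^2\beta-20\cos\alpha\cos\beta\cos\sigma=-\alpha^2+\tfrac52\beta^2+10\sigma^2+\cdots,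
\]
where the omitted terms have order at least four. Near $[\mathbf 1]$ the set $\{f<0\}$ looks like an open double cone around the $\alpha$-axis, with one half in $\alpha>0$ and the other in $\alpha<0$. The two halves might still be joined far from $[\mathbf 1]$, by a path that winds around the torus. To exclude this we need a function on all of $T$ that extends the sign of $\alpha$, and $\operatorname{Im}(u_1\bar u_2)=\sin2\alpha$ is the natural candidate. Its zero set has two pieces, and $f\ge0$ must be checked on both.

\begin{proof}[Proof of Theorem~\ref{thm:example}]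
The matrix has signature $(3,1)$ and diagonal entries $-1$, so the points exist, and the lifts are independent because $G$ is invertible. By Lemma~\ref{lem:torus} it suffices to study $\{f<0\}$.

Let $\alpha=\arccos\frac{10}{11}$ and $u^\pm=(e^{\pm i\alpha},e^{\mp i\alpha},1,1)$. Here $X=\frac{10}{11}$, $Y=1$ and $\operatorname{Re}(U\bar V)=4X$, so by \eqref{eq:fex}
\[
f(u^\pm)=9-20X+11X^2=(1-X)(9-11X)=-\tfrac1{11}<0 .
\]

The function $s([u])=\operatorname{Im}(u_1\bar u_2)$ is well defined and continuous on $T$, and it vanishes only if $u_1=-u_2$ or $u_1=u_2$. If $u_1=-u_2$, then $U=0$ and $f=\frac32+\frac{15}2Y^2>0$. If $u_1=u_2$, then $X=1$ and $\operatorname{Re}(U\bar V)\le4Y$, so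
\[
f\ge\tfrac{25}2+\tfrac{15}2Y^2-20Y=\tfrac52(1-Y)(5-3Y)\ge0 .
\]
Hence $s\ne0$ on $\{f<0\}$, while $s(u^\pm)=\pm\sin2\alpha$ takes both signs. So $\{f<0\}$ is the union of the disjoint nonempty open sets on which $s>0$ and $s<0$.
\end{proof}

\section{Classification of the symmetric family in dimension three}\label{sec:family}

Let $m=\ell=2$, $0<a\le b$ and $D>0$. The existence of the configuration follows from Lemma~\ref{lem:block}. We reduce the dimension of $\{f<0\}$ twice, first to a planar domain $W$ and then to a union of segments $W_0$. To return from homotopy type to homeomorphism type we use a consequence of the Riemann mapping theorem: a nonempty, connected, simply connected open subset of $\mathbb R^2$ is homeomorphic to $\mathbb R^2$. It applies to every contractible open subset of the plane.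

\begin{proof}[Proof of Theorem~\ref{thm:family}]
Put $\Phi=DF$, that is,
\[
\Phi(X,Y)=\tfrac Da(1-X^2)+\tfrac Db(1-Y^2)+(1+b)X^2+(1+a)Y^2-2gXY .
\]

\emph{Step 1: $E$ is an interval times a planar domain.} By \eqref{eq:f}, $Df=(\Phi+2gXY)-\frac g2\operatorname{Re}(U\bar V)$, and $\Phi+2gXY$ is a sum of nonnegative terms. So $\{f<0\}$ lies in the open set $O=\{\operatorname{Re}(U\bar V)>0\}$. We claim that \eqref{eq:coord} defines a homeomorphism from the cube $(-\frac\pi2,\frac\pi2)^3$ onto $O$. It maps the cube into $O$, since $\operatorname{Re}(U\bar V)=4\cos\alpha\cos\beta\cos\sigma$. On $O$ define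
\[
\sigma=\arg(U\bar V),\qquad\alpha=\arg(u_1\bar U),\qquad\beta=\arg(u_3\bar V).
\]
The three numbers are invariant under $\mathbb T$ and have positive real part, because $\operatorname{Re}(u_1\bar U)=1+\operatorname{Re}(u_1\bar u_2)=|U|^2/2$ and $\operatorname{Re}(u_3\bar V)=|V|^2/2$. So $\sigma,\alpha,\beta$ are continuous on $O$ with values in $(-\frac\pi2,\frac\pi2)$, and on \eqref{eq:coord} they return the parameters. Conversely, scale $u$ so that $V>0$. Then $u_3=e^{i\beta}$, and $u_4=V-u_3$ is a unit number with imaginary part $-\sin\beta$, different from $-u_3$, so $u_4=e^{-i\beta}$. The same argument for the pair $e^{-i\sigma}(u_1,u_2)$, whose sum is $|U|>0$, gives the first two coordinates in \eqref{eq:coord}.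

In these coordinates $X=\cos\alpha$, $Y=\cos\beta$, and $f<0$ is equivalent to
\[
\cos\sigma>h(\alpha,\beta):=\frac{\Phi(X,Y)+2gXY}{2gXY},
\]
where $h>0$ because $X>0$. For fixed $(\alpha,\beta)$ the solutions form the interval $|\sigma|<\arccos h$ if $h<1$, and there are none otherwise. The map $(\sigma,\alpha,\beta)\mapsto(\sigma/\arccos h,\alpha,\beta)$ therefore gives $E\cong(-1,1)\times W$, where
\[
W=\{h<1\}=\bigl\{(\alpha,\beta)\in(-\tfrac\pi2,\tfrac\pi2)^2:\Phi(\cos\alpha,\cos\beta)<0\bigr\}.
\]

\emph{Step 2: $W$ deformation retracts to the axes.} The domain $W$ has no evident convexity, but $\Phi$ has no linear terms: $\Phi=\kappa-Q$ with $\kappa=D(\frac1a+\frac1b)>0$ and $Q$ a quadratic form in $(X,Y)$. If $\Phi(X,Y)<0$, then $Q(X,Y)>\kappa>0$, so $Q(\rho X,\rho Y)=\rho^2Q(X,Y)>\kappa$ for all $\rho\ge1$. We can thus push $(X,Y)$ outward along its ray until it meets an edge $X=1$ or $Y=1$ of the unit square. For $t\in[0,1]$ let $\rho_t=1-t+t/\max(X,Y)$ and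
\[
H_t(\alpha,\beta)=\bigl(\operatorname{sgn}(\alpha)\arccos(\rho_tX),\ \operatorname{sgn}(\beta)\arccos(\rho_tY)\bigr).
\]
Since $1\le\rho_t\le1/\max(X,Y)$, we have $\rho_tX\in[X,1]$ and $\rho_tY\in[Y,1]$, so $H_t$ is defined and maps $W$ to $W$. The first coordinate is continuous in $(t,\alpha,\beta)$ where $\alpha\ne0$, and its absolute value is at most $\arccos X=|\alpha|$, which gives continuity where $\alpha=0$; the same holds for the second coordinate with $\beta$. We have $H_0=\mathrm{id}$, the map $H_1$ takes values in $W_0=W\cap\{\alpha\beta=0\}$, and points of $W_0$ are fixed because $\rho_t=1$ there. So $W$ deformation retracts onto $W_0$.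

The set $W_0$ is governed by the polynomials $p(Y)=\Phi(1,Y)$ and
\[
q(X)=\Phi(X,1)=\Bigl(\tfrac Da+1+a\Bigr)-2gX+\Bigl(1+b-\tfrac Da\Bigr)X^2 .
\]
Both have degree at most $2$. We have $p(0)=\frac Db+1+b>0$, $q(0)>0$ and $p(1)=q(1)=2(g_0-g)$.

\emph{Step 3: the case $g>g_0$.} Each polynomial is positive at $0$ and negative at $1$. It has a root in $(0,1)$, and it cannot have two, counted with multiplicity, since it would then have the same sign at $0$ and $1$. So it is negative exactly on an interval $(r,1]$ of $[0,1]$, and $W_0$ is a union of two open segments centered at the origin, one on each axis. Then $W_0$ is star-shaped, $W$ is contractible, $W\cong\mathbb R^2$ and $E\cong\mathbb R^3$.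

\emph{Step 4: the case $g\le g_0$.} By \eqref{eq:edgeX} and $a\le b$ we have $p(Y)\ge P(1,Y)\ge0$ on $[0,1]$, so $W$ contains no point with $\alpha=0$. If $q\ge0$ on $[0,1]$, then $W_0$ is empty, hence so are $W$ and $E$. Otherwise, since $q(0)>0$ and $q(1)\ge0$, the polynomial $q$ has two roots $0<x_1<x_2\le1$ and is negative exactly on $(x_1,x_2)$. Then $W_0$ consists of two open segments on the axis $\beta=0$, one in each of the open sets $W^\pm=W\cap\{\pm\alpha>0\}$. A path $t\mapsto H_t(\alpha,\beta)$ stays in $W$ and so cannot cross $\alpha=0$. Hence each $W^\pm$ deformation retracts onto its segment and is homeomorphic to $\mathbb R^2$, and $E$ is a disjoint union of two open $3$-balls.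

\emph{Step 5: when $q$ takes a negative value.} Keep $g\le g_0$ and let $A=1+b-\frac Da$ be the leading coefficient of $q$. If $q<0$ somewhere in $[0,1]$, then by Step~4 $A>0$, the vertex $g/A=(x_1+x_2)/2$ lies in $(0,1)$, and the discriminant is positive. Conversely these three properties make $q$ negative at the vertex. As $g>0$, the first two say $g<A$, so the conditions are
\begin{equation}\label{eq:star}
g+\tfrac Da<1+b\qquad\text{and}\qquad g^2>\bigl(\tfrac Da+1+a\bigr)\bigl(1+b-\tfrac Da\bigr).
\end{equation}
The product on the right equals $(1+a)(1+b)+\frac Da(b-a)-\frac{D^2}{a^2}$, and $g^2=(1+a)(1+b)+D$. Multiplying by $a^2/D$, the second condition becomes $a^2>a(b-a)-D$, that is, $D>a(b-2a)$. It remains to show that, given this inequality, the first condition in \eqref{eq:star} is equivalent to $b<3a$.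

Suppose that the first condition holds and $b\ge3a$. Then $g<1+b-\frac Da<1+b-(b-2a)=1+2a$, while
\[
g^2>a(b-2a)+(1+a)(1+b)\ge a^2+(1+a)(1+3a)=(1+2a)^2,
\]
a contradiction. Conversely let $b<3a$. From $g\le g_0$ and \eqref{eq:D0} we get $0<D\le\frac{(b-a)^2}4$, so $b>a$, and $b-a<2a$ gives
\[
g+\frac Da\le1+\frac{a+b}2+\frac{(b-a)^2}{4a}<1+\frac{a+b}2+\frac{b-a}2=1+b .
\]
Together with Steps 3 and 4 this proves the theorem.
\end{proof}

\begin{remark}\label{rem:range}
Fix $a\le b$ and let $g$ decrease, so that the two pairs approach each other. As $g$ runs over $\bigl(\sqrt{(1+a)(1+b)},g_0\bigr]$, the quantity $D$ runs over $\bigl(0,\frac{(b-a)^2}4\bigr]$, and $(b-a)^2-4a(b-2a)=(b-3a)^2$. So case (2) occurs for some $g$ exactly when $a<b<3a$. If $a<b\le2a$, every $g$ in this range gives two balls. If $2a<b<3a$, the ball splits into two balls at $g=g_0$, and these vanish when $D$ reaches $a(b-2a)$. If $b\ge3a$, the ball vanishes at $g=g_0$ without splitting. If $a=b$, then $D>0$ forces $g>g_0$, and $E$ is always a ball.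
\end{remark}

\begin{remark}\label{rem:n2}
The splitting takes place in the smaller cluster, which needs two points, and the larger cluster has positive radius, so it needs two points as well. With three points the mechanism is absent. Let $G_{jj}=-1$, $G_{12}=-1-2a$, $G_{13}=G_{23}=-g$ and $D=g^2-(1+a)>0$. The proof of Lemma~\ref{lem:block} applies with $m=2$, $\ell=1$, $b=0$, $Z_2=0$ and $Y=1$, and Step~1 gives $E\cong(-1,1)\times\{|\alpha|<\frac\pi2:q(\cos\alpha)<0\}$ with $q(X)=\frac Da(1-X^2)+X^2+1+a-2gX$. If $g>1+\frac a2$, then $q(0)>0>q(1)$ and $E\subset\mathbf H^2_{\mathbb C}$ is an open disk, as in Step~3. Otherwise $q(X)\ge(1-X)(1+a-X)\ge0$ on $[0,1]$ and $E$ is empty.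
\end{remark}

\section{Higher dimensions, higher homology and open sets of configurations}\label{sec:general}

Two changes lead from Theorem~\ref{thm:example} to Theorem~\ref{thm:general}. First, a small cluster of $m$ points has $m-1$ independent phase differences, so we expect a sphere $S^{m-2}$ around $[\mathbf 1]$ in place of the two points $u^\pm$, and a map to $S^{m-2}$ in place of the sign of $s$. Second, the example with $g=g_0$ is not stable: by Theorem~\ref{thm:family}, any increase of $g$ turns the two balls into one. Stability requires $f>0$, not merely $f\ge0$, on the separating set, so we take $g$ slightly below $g_0$.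

Recall that $\widetilde H_k(S^k;\mathbb Z)\cong\mathbb Z$ for all $k\ge0$, that a contractible space has zero reduced homology, and that continuous maps $\iota\colon S^k\to\Omega$ and $r\colon\Omega\to S^k$ with $r\circ\iota=\mathrm{id}$ make $\iota_*$ injective, so that $\widetilde H_k(\Omega;\mathbb Z)\ne0$.

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Put $m=k+2$ and $\ell=n+1-m$. Then $m\ge2$, and $\ell\ge2$ because $k\le n-3$.

\emph{The wall, the retraction and the sphere.} These objects live on $T$ and do not depend on $G$. Let $K\subset T$ be the compact set of classes $[u]$ such that $u_1=\dots=u_m$, or $u_j=-u_1$ for some $2\le j\le m$. For $m=2$ it is the zero set of $s$ in Section~\ref{sec:example}. Outside $K$ the angles $\tau_j=\arg(u_j/u_1)\in(-\pi,\pi)$, $2\le j\le m$, are continuous and not all zero, so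
\[
r\colon T\setminus K\to S^{k},\qquad r([u])=\tau/|\tau|,\qquad\tau=(\tau_2,\dots,\tau_m)\in\mathbb R^{k+1},
\]
is continuous. For $\tau\in\mathbb R^{k+1}$ with $|\tau|<\frac\pi2$ let $U(\tau)=1+\sum_je^{i\tau_j}$, which has real part at least $1$, and
\[
u(\tau)=(1,e^{i\tau_2},\dots,e^{i\tau_m},v,\dots,v),\qquad v=U(\tau)/|U(\tau)|.
\]
The choice of $v$ makes $Y=1$ and $U\bar V>0$, which removes two nonnegative terms from \eqref{eq:f}. For $0<\varepsilon<\frac\pi2$ the map $\iota_\varepsilon(\omega)=[u(\varepsilon\omega)]$ from $S^k$ to $T$ is continuous, avoids $K$, and satisfies $r\circ\iota_\varepsilon=\mathrm{id}$. Therefore: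
\begin{quote}
$(\dagger)$ If $f>0$ on $K$ and $f<0$ on $\iota_\varepsilon(S^k)$, then $\{f<0\}$ is nonempty, retracts onto a $k$-sphere, and has $\widetilde H_k\neq0$. For $k=0$ it maps continuously onto the two-point set $S^0$, so it is disconnected.
\end{quote}

Choose $0<a<b<\frac{m+1}{m-1}a$, and let $G$ be the matrix \eqref{eq:block} with $g>0$, $D>0$, to be fixed below.

\emph{The function $f$ is positive where $u_j=-u_1$.} Completing the square in $Y$ gives
\[
P(X,Y)\ge X^2\Bigl(1+b-\frac{g^2}{1+a}\Bigr)=-\frac{DX^2}{1+a},\qquad\text{so}\qquad f\ge\frac{(m-1)(1-X^2)}a-\frac{X^2}{1+a}.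
\]
If $X^2\le\frac{m-1}m$, the right side is at least $\frac{m-1}m\bigl(\frac1a-\frac1{1+a}\bigr)>0$. If $u_j=-u_1$, two terms of $U$ cancel, so $X^2\le X\le\frac{m-2}m<\frac{m-1}m$. This estimate holds for every $g$ with $D>0$.

\emph{If $g<g_0$, then $f$ is positive where $u_1=\dots=u_m$.} There $X=1$ and $f\ge P(1,Y)/D$. In \eqref{eq:edgeX} both terms are nonnegative on $[0,1]$ because $a<b$; the first is positive at $Y=0$ and the second is positive for $Y>0$.

\emph{The function $f$ is negative on a sphere.} On $u(\tau)$ we have $f=F(X,1)$. Consider first $g=g_0$, where $D=\frac{(b-a)^2}4>0$ by \eqref{eq:D0} and $a<b$. By \eqref{eq:F} and \eqref{eq:edgeY},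
\[
F(X,1)=(1-X)\,\psi(X),\qquad\psi(X)=\frac{(m-1)(1+X)}a+\frac{4\bigl(1+a-(1+b)X\bigr)}{(b-a)^2}.
\]
We have $\psi(1)=\frac{2(m-1)}a-\frac4{b-a}$, and this is negative because $(m-1)(b-a)<2a$, which is the upper bound imposed on $b$. So $\psi<0$ on some interval $(x_0,1]$. The function $X(\tau)=|U(\tau)|/m$ is continuous, equals $1$ at $\tau=0$, and is less than $1$ for $0<|\tau|<\frac\pi2$. Fix $\varepsilon$ so small that $x_0<X(\tau)<1$ whenever $|\tau|=\varepsilon$. Then $F(X,1)<0$ on the compact set of values $X(\tau)$, $|\tau|=\varepsilon$. Near $g=g_0$ we have $D>0$, and $F(X,1)$ is jointly continuous in $(g,X)$, so the inequality persists for some $g<g_0$ with $D>0$. Fix such a $g$.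

By Lemma~\ref{lem:block}, $G$ is the Gram matrix of independent normalized lifts $\mathbf q_j$ of points $q_j$, and the three estimates give the hypotheses of $(\dagger)$.

\emph{Perturbation.} By compactness there is $\mu>0$ with $f\ge\mu$ on $K$ and $f\le-\mu$ on $\iota_\varepsilon(S^k)$. Every point of $\mathbf H^n_{\mathbb C}$ has a unique lift $(w,1)$ with $|w|<1$, and $(w,1)/\sqrt{1-|w|^2}$ is a normalized lift depending continuously on the point. Multiply it by the unit scalar $\zeta_j$ that yields $\mathbf q_j$ at $q_j$. This assigns to every tuple $(q_1',\dots,q_{n+1}')$ normalized lifts whose Gram matrix $G'$ is continuous in the tuple and equals $G$ at $(q_1,\dots,q_{n+1})$. The tuples for which $G'$ is invertible and $(n+1)\|G'^{-1}-G^{-1}\|<\mu$ in operator norm form an open set containing $(q_1,\dots,q_{n+1})$. For them the lifts are independent, and $f'(u)=u^*G'^{-1}u$ satisfies $|f'-f|<\mu$ on $T$, since $|u|^2=n+1$. Hence $f'>0$ on $K$ and $f'<0$ on $\iota_\varepsilon(S^k)$. The matrix $G'$ is Hermitian and need not be real, but Lemma~\ref{lem:torus} covers this case, and $(\dagger)$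 applies to $E\cong\{f'<0\}$.
\end{proof}

For $m=\ell=2$ the bound on $b$ reads $b<3a$, and Theorem~\ref{thm:family} shows that neither it nor $g\le g_0$ can be dropped there: otherwise $E$ is a ball or empty.

\begin{remark}\label{rem:ideal}
The negative answer does not depend on leaving out ideal points, the lines spanned by nonzero vectors with $\langle\mathbf z,\mathbf z\rangle=0$. The proof of Lemma~\ref{lem:torus} identifies the set $\widehat E$ of lines with $\langle\mathbf z,\mathbf z\rangle\le0$ and $|\langle\mathbf z,\mathbf q_1\rangle|=\dots=|\langle\mathbf z,\mathbf q_{n+1}\rangle|$ with $\{f\le0\}$. In Theorem~\ref{thm:example} the class $[\mathbf 1]$ has $f=0$, and it is a limit of points $[(e^{i\alpha},e^{-i\alpha},1,1)]$ of $\{f<0\}$ with $\alpha>0$ and with $\alpha<0$, so the two pieces touch at an ideal point. For the configurations of Theorem~\ref{thm:general}, however, $f>0$ on $K$. So $r$ is defined on all of $\widehat E$, and every set between $E$ and $\widehat E$, such as the closure of $E$ in projective space, retracts onto the same $k$-sphere.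
\end{remark}

\begin{thebibliography}{9}
\bibitem{Ma} Jiming Ma, \emph{Complexification of an infinite volume Coxeter tetrahedron}, arXiv:2306.15707 (2023).
\end{thebibliography}
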